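\title{Families of positive Einstein metrics need not be isospectral}

\begin{abstract}
We consider smooth families of Einstein metrics with $\operatorname{Ric}=(m-1)g$ on a closed $m$-manifold and ask whether the spectrum of the Laplacian on functions must be constant along the family. The answer is no. On the Fano threefolds $\sum_j x_j(y_j^2+s\,y_{j+1}y_{j+2})=0$ in $\mathbb P^2\times\mathbb P^2$ there is a smooth family of K\"ahler--Einstein metrics for which the eigenvalue $2(m-1)=10$ has multiplicity $2$ at $s=0$ and does not occur for $s\neq0$. The reason is that this multiplicity counts holomorphic vector fields. We also show that the spectrum is constant when $m=2,3$ and that counterexamples exist in every dimension $m\ge4$.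
\end{abstract}

\section{Introduction}

Let $M$ be a closed (compact, without boundary) connected smooth manifold of dimension $m\ge2$. For a Riemannian metric $g$ on $M$ let $\Delta=d^*d\ge0$ be the Laplace--Beltrami operator on functions and let
\[
0=\lambda_0(g)<\lambda_1(g)\le\lambda_2(g)\le\cdots
\]
be its eigenvalues, repeated according to multiplicity; this sequence is the \emph{spectrum} of $g$. A \emph{smooth family} $g_t$ is indexed by an interval and is smooth jointly in $t$ and in the point of $M$. The following question is posed in \cite{Sun}.

\begin{quote}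
\textbf{Question} (spectrum rigidity). Let $g_t$ be a smooth family of metrics on $M$ with $\operatorname{Ric}(g_t)=(m-1)g_t$ for every $t$. Must the spectrum of $g_t$ be independent of $t$?
\end{quote}

There are reasons to guess yes. Families $\phi_t^*g$ obtained from diffeomorphisms are isospectral, and the normalization of the Einstein constant excludes rescaling, which is the obvious way to change the spectrum. The first heat invariants do not move either. Recall that $\sum_je^{-\tau\lambda_j}\sim(4\pi\tau)^{-m/2}(a_0+a_1\tau+a_2\tau^2+\cdots)$ as $\tau\to0$, where $a_0=\operatorname{Vol}$, $a_1=\frac16\int\operatorname{scal}$, and $a_2$ is a universal linear combination of $\int|\operatorname{Rm}|^2$, $\int|\operatorname{Ric}|^2$ and $\int\operatorname{scal}^2$. Put $\dot g=\partial_tg_t$. The first variation of the total scalar curvature gives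
\[
\frac{d}{dt}\int\operatorname{scal}=-\int\big\langle\operatorname{Ric}-\tfrac12\operatorname{scal}\,g,\dot g\big\rangle=(m-1)\big(\tfrac m2-1\big)\int\operatorname{tr}\dot g ,
\]
while $\operatorname{scal}=m(m-1)$ gives $\frac d{dt}\int\operatorname{scal}=(m-1)\frac m2\int\operatorname{tr}\dot g$. Hence $\int\operatorname{tr}\dot g=0$, the volume is constant, and so are $a_0$ and $a_1$. For $m=4$ the Chern--Gauss--Bonnet formula expresses $\int|\operatorname{Rm}|^2$ of an Einstein metric through the Euler number, so $a_2$ is constant too. Finally, in dimensions $2$ and $3$ the answer is yes. Nevertheless the answer is no in general.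

\begin{theorem}\label{thm:A}
There are a closed $6$-manifold $M$ and a smooth family $g_s$, $s\in(-\varepsilon,\varepsilon)$, of K\"ahler--Einstein metrics on $M$ with $\operatorname{Ric}(g_s)=5g_s$ such that $10=2(m-1)$ is the first nonzero eigenvalue of $g_0$, with multiplicity exactly $2$, while for $s\ne0$ every nonzero eigenvalue of $g_s$ is larger than $10$. In particular the spectrum is not constant.
\end{theorem}

\begin{theorem}\label{thm:B}
If $m\in\{2,3\}$, the spectrum is constant along every smooth family with $\operatorname{Ric}(g_t)=(m-1)g_t$ on a closed $m$-manifold. For every $m\ge4$ there are a closed $m$-manifold and a smooth family with $\operatorname{Ric}(g_t)=(m-1)g_t$ whose spectrum is not constant.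
\end{theorem}

The eigenvalues of an Einstein metric are rarely computable, but on a K\"ahler--Einstein manifold one piece of the spectrum is determined by the complex structure alone: if $\operatorname{Ric}=cg$ with $c>0$, then $\lambda_1\ge2c$, and the multiplicity of $2c$ is the dimension of the space of holomorphic vector fields (Section~\ref{sec:eigen}). It therefore suffices to find a smooth family of K\"ahler--Einstein manifolds along which this dimension jumps. There are two difficulties. First, the eigenfunctions that are supposed to disappear form the kernel of the linearized K\"ahler--Einstein equation on the special member of the family, so the implicit function theorem does not apply. We remove the kernel by a finite symmetry group that acts on the whole family and fixes no vector field (Section~\ref{sec:deform}); Section~\ref{sec:family} constructs such a family $X_s$. Second, the special member $X_0$ must carry a K\"ahler--Einstein metric; this follows from Tian's $\alpha$-invariant criterion and a multiplier ideal argument (Section~\ref{sec:KE}). Theorem~\ref{thm:A} is assembled in Section~\ref{sec:proofA}.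 Products and circle bundles carry it to all $m\ge6$ (Section~\ref{sec:transfer}). For $m=4$ we use quartic del Pezzo surfaces: the vector fields then appear only on a singular limit of the family, which still forces $\lambda_1$ to vary (Section~\ref{sec:four}).

We use repeatedly that each $\lambda_j(g_t)$ is continuous in $t$. Indeed, if $e^{-\delta}g\le g'\le e^{\delta}g$, then the Rayleigh quotients $\int|du|^2/\int u^2$ for $g$ and $g'$ differ by a factor between $e^{-(m+1)\delta}$ and $e^{(m+1)\delta}$, and by the min--max principle so do $\lambda_j(g)$ and $\lambda_j(g')$.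

\section{Eigenfunctions and holomorphic vector fields}\label{sec:eigen}

Let $(X,g)$ be a compact K\"ahler manifold of complex dimension $n$. In holomorphic coordinates put $g_{j\bar k}=g(\partial_j,\partial_{\bar k})$. The K\"ahler form is $\omega=i\,g_{j\bar k}\,dz^j\wedge d\bar z^k$ and the Ricci form is $\operatorname{Ric}(\omega)=-i\partial\bar\partial\log\det(g_{j\bar k})$; it represents $2\pi c_1(X)$, and $\operatorname{Ric}(g)=cg$ if and only if $\operatorname{Ric}(\omega)=c\,\omega$. The complex Laplacian $\Box=-g^{j\bar k}\partial_j\partial_{\bar k}$ equals $\frac12\Delta$. We write $\mathfrak h(X)=H^0(X,T_X)$ for the space of holomorphic vector fields and, for a complex-valued function $u$,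
\[
\operatorname{grad}^{1,0}u=g^{j\bar k}\,(\partial_{\bar k}u)\,\partial_j .
\]
Since $\Delta$ is a real operator, the multiplicity of an eigenvalue is the complex dimension of its space of complex-valued eigenfunctions.

\begin{example}\label{ex:sphere}
On $\mathbb P^1$ take $g_{1\bar1}=2(1+|z|^2)^{-2}$. This is the unit sphere, $\operatorname{Ric}=g$, and $\lambda_1=2$ has multiplicity $3$; the eigenspace is spanned by the linear functions
\[
u_0=\frac{1-|z|^2}{1+|z|^2},\qquad u_+=\frac{z}{1+|z|^2},\qquad u_-=\frac{\bar z}{1+|z|^2}.
\]
Their $\bar z$-derivatives are $-2z$, $-z^2$ and $1$, each divided by $(1+|z|^2)^2$. Multiplying by $g^{1\bar1}=\frac12(1+|z|^2)^2$ we find that $\operatorname{grad}^{1,0}$ sends $u_0,u_+,u_-$ to $-z\partial_z$, $-\frac12z^2\partial_z$, $\frac12\partial_z$, a basis of $\mathfrak h(\mathbb P^1)$.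
\end{example}

\begin{proposition}[Matsushima, Lichnerowicz]\label{prop:ML}
Let $(X,g)$ be compact K\"ahler with $\operatorname{Ric}(g)=cg$, $c>0$. Then every nonzero eigenvalue of $\Delta$ is at least $2c$, and $\operatorname{grad}^{1,0}$ is an isomorphism from the complex eigenspace $\{\Delta u=2cu\}$ onto $\mathfrak h(X)$, equivariant under holomorphic isometries.
\end{proposition}

\begin{proof}
Replacing $g$ by $cg$ leaves the Ricci tensor unchanged and divides $\Delta$ by $c$, so we may assume $c=1$. Denote covariant derivatives by subscripts, appended on the right, in a unitary frame. Since $g$ is parallel and the $(0,1)$-part of $\nabla$ on $T_X$ is $\bar\partial$, the field $\operatorname{grad}^{1,0}u$ is holomorphic if and only if $u_{\bar j\bar k}=0$. The tensor $u_{\bar j\bar k}$ is symmetric, and the Ricci identity for the $1$-form $\bar\partial u$ reads $u_{\bar k\bar jk}=u_{\bar kk\bar j}+R_{l\bar j}u_{\bar l}=-(\Box u)_{\bar j}+u_{\bar j}$. Integrating by parts,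
\begin{equation}\label{eq:bochner}
\int|u_{\bar j\bar k}|^2=-\int u_{\bar k\bar jk}\,\bar u_j=\int(\Box u)_{\bar j}\,\bar u_j-\int u_{\bar j}\,\bar u_j=\int|\Box u|^2-\int(\Box u)\,\bar u .
\end{equation}
If $\Box u=\mu u$ with $u\ne0$ and $\mu>0$, then \eqref{eq:bochner} gives $\mu(\mu-1)\ge0$, so $\mu\ge1$ and the eigenvalue $2\mu$ of $\Delta$ is at least $2$. If $\mu=1$, then $u_{\bar j\bar k}=0$ and $\operatorname{grad}^{1,0}u\in\mathfrak h(X)$. The map is injective: if $\bar\partial u=0$, then $u$ is constant, and $\Box u=u$ gives $u=0$.

Let $V\in\mathfrak h(X)$ and $\beta=g_{j\bar k}V^jd\bar z^k$. Then $\nabla_{\bar l}\beta_{\bar k}=g_{j\bar k}\nabla_{\bar l}V^j=0$, so $\bar\partial\beta=0$. The bundle $K_X^{-1}$ has a metric with curvature form $\operatorname{Ric}(\omega)=\omega>0$, so $H^1(X,\mathcal O)=0$ by Kodaira vanishing, and $\beta=\bar\partial u$ for a smooth $u$. Thus $V=\operatorname{grad}^{1,0}u$ and $u_{\bar j\bar k}=0$. Expand $u=\sum_\mu u_\mu$ with $\Box u_\mu=\mu u_\mu$. By \eqref{eq:bochner}, $\sum_\mu\mu(\mu-1)\|u_\mu\|^2=0$, and no term is negative. Hence only $\mu=0,1$ occur, $u=\mathrm{const}+u_1$,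 and $V=\operatorname{grad}^{1,0}u_1$. Equivariance holds because $\operatorname{grad}^{1,0}$ is defined by $g$ and the complex structure.
\end{proof}

With $c=m-1$: along a smooth family $(M,J_t,g_t)$ of K\"ahler--Einstein metrics with $\operatorname{Ric}=(m-1)g_t$, the multiplicity of $2(m-1)$ is $\dim_{\mathbb C}\mathfrak h(M,J_t)$, and isospectrality forces this dimension to be constant.

\section{Deforming K\"ahler--Einstein metrics with symmetry}\label{sec:deform}

We now ask when a K\"ahler--Einstein metric follows a deformation of the complex structure. The linearization of the equation turns out to be $1-\Box$, whose kernel is $\mathfrak h(X)$ by Proposition~\ref{prop:ML}. Working among functions invariant under a group $G$ replaces this kernel by $\mathfrak h(X)^G$.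

\begin{lemma}\label{lem:deform}
Let $J_t$, $t\in I$ (an open interval), be a smooth family of complex structures on a closed manifold $M$. Let $G$ be a finite group acting on $M$ holomorphically for every $J_t$, and let $\hat\omega_t\in2\pi c_1(M,J_t)$ be a smooth family of $G$-invariant K\"ahler forms. Suppose that $(M,J_{t_0})$ has a $G$-invariant K\"ahler form $\omega_{t_0}$ with $\operatorname{Ric}(\omega_{t_0})=\omega_{t_0}$, and that $\mathfrak h(M,J_{t_0})^G=0$. Then for $t$ near $t_0$ there is a smooth family of $G$-invariant $J_t$-K\"ahler forms $\omega_t$ with $\operatorname{Ric}(\omega_t)=\omega_t$, extending $\omega_{t_0}$.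
\end{lemma}

\begin{proof}
Let $n=\dim_{\mathbb C}M$. The operator $i\partial\bar\partial_t\varphi=-\frac12d(d\varphi\circ J_t)$ has coefficients smooth in $t$. Recall the $\partial\bar\partial$-lemma: a $d$-exact real $(1,1)$-form on a compact K\"ahler manifold is $i\partial\bar\partial$ of a real function, unique up to a constant. So there is a unique $h_t$ with $\operatorname{Ric}(\hat\omega_t)-\hat\omega_t=i\partial\bar\partial_th_t$ and $\int h_t\,\hat\omega_t^n=0$, and it is $G$-invariant by uniqueness. Taking the trace shows $L_th_t=n-\operatorname{tr}_{\hat\omega_t}\operatorname{Ric}(\hat\omega_t)$, where $L_th=\Box_{\hat\omega_t}h+\int h\,\hat\omega_t^n$. The operators $L_t\colon C^{l+2,\alpha}\to C^{l,\alpha}$ are isomorphisms depending smoothly on $t$, so $t\mapsto h_t$ is smooth into every $C^l$.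

Fix $k\ge2$, let $C^{k,\alpha}_G$ be the space of real $G$-invariant $C^{k,\alpha}$ functions, and for $\omega_\varphi=\hat\omega_t+i\partial\bar\partial_t\varphi>0$ put
\[
F(t,\varphi)=\log\frac{\omega_\varphi^n}{\hat\omega_t^n}-h_t+\varphi .
\]
This is a smooth map from an open subset of $I\times C_G^{k+2,\alpha}$ to $C_G^{k,\alpha}$. From $\operatorname{Ric}(\omega_\varphi)=\operatorname{Ric}(\hat\omega_t)-i\partial\bar\partial_t\log(\omega_\varphi^n/\hat\omega_t^n)$ we get
\[
i\partial\bar\partial_tF(t,\varphi)=\omega_\varphi-\operatorname{Ric}(\omega_\varphi),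
\]
so zeros of $F$ give K\"ahler--Einstein forms. Both $\omega_{t_0}$ and $\hat\omega_{t_0}$ lie in $2\pi c_1$ and are $G$-invariant, so $\omega_{t_0}=\hat\omega_{t_0}+i\partial\bar\partial\varphi_0$, where $\varphi_0$ may be averaged over $G$. Then $F(t_0,\varphi_0)$ is a constant, and subtracting it from $\varphi_0$ makes $F(t_0,\varphi_0)=0$.

The derivative of $F$ in $\varphi$ is $\psi\mapsto\operatorname{tr}_{\omega_\varphi}i\partial\bar\partial_t\psi+\psi=(1-\Box_{\omega_\varphi})\psi$. At $(t_0,\varphi_0)$, Proposition~\ref{prop:ML} embeds the $G$-invariant part of its kernel into $\mathfrak h(M,J_{t_0})^G=0$. An elliptic self-adjoint operator $1-\Box$ that commutes with $G$ and has no invariant kernel is an isomorphism $C_G^{l+2,\alpha}\to C_G^{l,\alpha}$ for every $l$: an invariant $f$ is orthogonal to every element of the kernel, since it pairs with it as with its $G$-average, which is $0$; so $(1-\Box)\psi=f$ is solvable, and we average $\psi$.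

The implicit function theorem gives a smooth curve $\varphi_t\in C_G^{k+2,\alpha}$ with $F(t,\varphi_t)=0$ on an interval $I'\ni t_0$, on which the linearizations stay invertible. Each $\varphi_t$ is $C^\infty$, by Schauder estimates applied to the differentiated equation. It remains to prove joint smoothness. Fix $t_1\in I'$ and $l\ge k$. The linearization at $(t_1,\varphi_{t_1})$ has no invariant kernel, so the implicit function theorem in $C_G^{l+2,\alpha}$ gives a smooth curve of solutions through $\varphi_{t_1}$; by local uniqueness in $C_G^{k+2,\alpha}$ it coincides with $\varphi_t$ near $t_1$. Thus $t\mapsto\varphi_t$ is smooth into every $C^l$, and $\omega_t=\hat\omega_t+i\partial\bar\partial_t\varphi_t$ is the required family.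
\end{proof}

Remark~\ref{rem:needG} shows that the hypothesis $\mathfrak h^G=0$ cannot be dropped.

\section{A family of Fano threefolds}\label{sec:family}

Let $x=(x_1:x_2:x_3)$ and $y=(y_1:y_2:y_3)$ be coordinates on $\mathbb P^2\times\mathbb P^2$, with indices read modulo $3$. The hypersurface $X_0=\{\sum_jx_jy_j^2=0\}$ has visible vector fields: for $b\in\mathbb C^3$ the derivation $\sum_jb_j(y_j\partial_{y_j}-2x_j\partial_{x_j})$ kills the equation, and it induces the zero field when $b_1=b_2=b_3$, which leaves two dimensions. The monomial $x_jy_{j+1}y_{j+2}$ is multiplied by $b_{j+1}+b_{j+2}-2b_j$, and these three numbers vanish together only when $b_1=b_2=b_3$. Adding the three monomials with equal coefficients should therefore destroy all these fields while preserving the cyclic symmetry. So for real $s$ with $|s|<1$ we set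
\[
X_s=\Big\{\sum_jx_jq_j=0\Big\},\qquad q_j=y_j^2+s\,y_{j+1}y_{j+2},
\]
and let $\sigma$ be the simultaneous cyclic permutation of the $x_j$ and of the $y_j$; it preserves every $X_s$. The $q_j$ have no common zero in $\mathbb P^2$. If $y_1y_2y_3\neq0$, multiplying the equations $y_j^2=-s\,y_{j+1}y_{j+2}$ gives $s^3=-1$, which $|s|<1$ excludes; if $y_j=0$, then $q_{j+1}=y_{j+1}^2$ and $q_{j+2}=y_{j+2}^2$ force $y=0$.

Let $p_1,p_2$ be the two projections, $H_1,H_2$ the pullbacks of the hyperplane class, $\omega_{FS}\in2\pi c_1(\mathcal O(1))$ the Fubini--Study form, and $\omega_1=p_1^*\omega_{FS}$, $\omega_2=p_2^*\omega_{FS}$. For $B=(b_{jk})\in\mathfrak{gl}_3$ let $D_B$ be the derivation of $\mathbb C[y_1,y_2,y_3]$ with $D_By_j=\sum_kb_{jk}y_k$. It induces a holomorphic vector field on $\mathbb P^2$, and this identifies $\mathfrak h(\mathbb P^2)$ with $\mathfrak{gl}_3/\mathbb C\cdot1$.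

\begin{lemma}\label{lem:geometry}
Let $q_1,q_2,q_3$ be quadratic forms in $y$ without common zero in $\mathbb P^2$, let $W$ be their span, $f=\sum_jx_jq_j$, and $X=\{f=0\}$.
\begin{enumerate}
\item[(a)] $X$ is a smooth connected threefold with $b_1(X)=0$, $H^2(X,\mathbb Z)=\mathbb ZH_1\oplus\mathbb ZH_2$ and $c_1(X)=2H_1+H_2$. The form $(2\omega_1+\omega_2)|_X$ is a K\"ahler form in $2\pi c_1(X)$.
\item[(b)] On $X$ we have $H_1^2\cdot(aH_1+bH_2)=2b$ and $H_2^2\cdot(aH_1+bH_2)=a$.
\item[(c)] $\mathfrak h(X)\cong\{B\in\mathfrak{gl}_3: D_BW\subset W\}/\mathbb C\cdot1$, compatibly with automorphisms of $\mathbb P^2\times\mathbb P^2$ that preserve $X$ and the two factors.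
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $\partial f/\partial x_j=q_j$ do not vanish together, $X$ is smooth, and $p_2\colon X\to\mathbb P^2$ is the projectivization of the rank $2$ kernel of $(q_1,q_2,q_3)\colon\mathcal O^3\to\mathcal O(2)$. Its fibers are lines in $\mathbb P^2_x$, on which $H_1$ has degree $1$, so the Leray--Hirsch theorem gives the cohomology. By adjunction $K_X^{-1}=\mathcal O(3,3)\otimes\mathcal O(-1,-2)|_X=\mathcal O(2,1)|_X$.

(b) The class of $X$ is $H_1+2H_2$, and in $\mathbb P^2\times\mathbb P^2$ we have $H_1^3=H_2^3=0$, $H_1^2H_2^2=1$.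

(c) Let $P=\mathbb P^2\times\mathbb P^2$ and consider $0\to T_P(-1,-2)\xrightarrow{\,f\,}T_P\to T_P|_X\to0$. The first term is the direct sum of $T_{\mathbb P^2}(-1)\boxtimes\mathcal O(-2)$ and $\mathcal O(-1)\boxtimes T_{\mathbb P^2}(-2)$. All cohomology groups of $\mathcal O(-1)$ and $\mathcal O(-2)$ on $\mathbb P^2$ vanish, so by the K\"unneth formula all cohomology groups of $T_P(-1,-2)$ vanish. Hence every section of $T_P|_X$, in particular every $V\in\mathfrak h(X)$, extends uniquely to a vector field on $P$, given by a pair $(A,B)$ modulo scalars in each factor. This field is tangent to $X$ if and only if $(D_A+D_B)f$ vanishes on $X$. That polynomial has bidegree $(1,2)$ and $f$ generates the ideal of $X$, so the condition is $(D_A+D_B)f=\lambda f$ for some $\lambda\in\mathbb C$. The coefficient of $x_k$ in this equation is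
\[
\sum_ja_{jk}q_j+D_Bq_k=\lambda q_k .
\]
It can be solved for $(A,\lambda)$ if and only if $D_BW\subset W$. The $q_j$ are linearly independent, since two conics always meet, so $B$ determines $A$ modulo scalars, and $A$ is scalar when $B$ is. Compatibility with automorphisms follows from the uniqueness of the extension.
\end{proof}

\begin{proposition}\label{prop:jump}
$\dim\mathfrak h(X_0)=2$ and $\mathfrak h(X_0)^\sigma=0$, while $\mathfrak h(X_s)=0$ for $0<|s|<1$.
\end{proposition}

\begin{proof}
We have
\begin{multline*}
D_Bq_1=2b_{11}y_1^2+sb_{32}y_2^2+sb_{23}y_3^2\\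
+s(b_{22}+b_{33})y_2y_3+(2b_{13}+sb_{21})y_3y_1+(2b_{12}+sb_{31})y_1y_2 .
\end{multline*}
A quadratic form lies in $W$ if and only if, for each $j$, its coefficient of $y_{j+1}y_{j+2}$ is $s$ times its coefficient of $y_j^2$. So $D_BW\subset W$ is equivalent to
\[
s(b_{22}+b_{33}-2b_{11})=0,\qquad 2b_{13}=s^2b_{32}-sb_{21},\qquad 2b_{12}=s^2b_{23}-sb_{31}
\]
together with the cyclic shifts of these equations. The second and third equations and their shifts express twice each off-diagonal entry through two others. If $\beta$ is the largest modulus of an off-diagonal entry, then $2\beta\le(s^2+|s|)\beta$, so $\beta=0$ and $B$ is diagonal. For $s\neq0$ the first equation and its shifts say $\operatorname{tr}B=3b_{jj}$ for each $j$, so $B$ is scalar and $\mathfrak h(X_s)=0$. For $s=0$ they are empty, and $\mathfrak h(X_0)$ is the space of diagonal matrices modulo scalars, of dimension $2$. The map $\sigma$ permutes the diagonal entries cyclically. If $\operatorname{diag}(b_1,b_2,b_3)$ is invariant modulo scalars, then $b_1-b_3=b_2-b_1=b_3-b_2$; these differences add up to $0$, so they vanish and $B$ is scalar.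
\end{proof}

\section{A K\"ahler--Einstein metric on $X_0$}\label{sec:KE}

Write $X=X_0$. The torus $\mathbb T=(\mathbb C^*)^3$ acts on $X$ by $y_j\mapsto t_jy_j$, $x_j\mapsto t_j^{-2}x_j$. Let $\mathbb T_c=U(1)^3\subset\mathbb T$ and $G=\mathbb T_c\rtimes\langle\sigma\rangle$. This compact group acts by unitary matrices on both factors, so $\omega_0=(2\omega_1+\omega_2)|_X$ is $G$-invariant.

\begin{proposition}\label{prop:KE}
$X_0$ carries a $G$-invariant, in particular $\sigma$-invariant, K\"ahler form $\omega$ with $\operatorname{Ric}(\omega)=\omega$.
\end{proposition}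

The plan is as follows. If Tian's criterion fails, there is a $G$-invariant singular potential $\varphi$ whose non-integrability locus $Z$ is a $G$-invariant subscheme with the cohomology of a point. We show that $Z$ then contains a small subvariety invariant under $\mathbb T$ and $\sigma$, and the symmetry leaves no room for one. The $\mathbb T$-orbits on $\mathbb P^2_x$ are the open orbit $x_1x_2x_3\neq0$, the three coordinate lines without the coordinate points, and the three coordinate points, and $\sigma$ permutes the lines and the points cyclically. Therefore: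
\begin{itemize}
\item[$(*)$] no nonempty irreducible closed subvariety of $\mathbb P^2_x$ of dimension at most $1$ is invariant under both $\mathbb T$ and $\sigma$.
\end{itemize}

\subsection*{Tools}
A function $\varphi\colon X\to[-\infty,\infty)$, $\varphi\not\equiv-\infty$, is \emph{$\omega_0$-psh} if $\rho+\varphi$ is plurisubharmonic (psh) whenever $\omega_0=i\partial\bar\partial\rho$ locally. The $\omega_0$-psh functions with $\sup\varphi=0$ form a compact subset of $L^1(X)$. The \emph{Lelong number} of a psh function $\psi$ at $p$ is $\nu(\psi,p)=\liminf_{z\to p}\psi(z)/\log|z-p|^2$; it vanishes if $\psi(p)>-\infty$. For a closed positive $(1,1)$-current $\Theta=\frac i{2\pi}\partial\bar\partial\psi$ put $\nu(\Theta,p)=\nu(\psi,p)$. Lelong numbers are additive, and the current $[D]=\frac i{2\pi}\partial\bar\partial\log|f_D|^2$ of a prime divisor $D=\{f_D=0\}$ has Lelong number $1$ at smooth points of $D$. We use the following theorems.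
\begin{enumerate}
\item[(T)] Tian \cite{Tian87}. Let $\alpha_G(X)$ be the supremum of all $\alpha$ such that $\int_Xe^{-\alpha\varphi}\omega_0^n$ is bounded over all smooth $G$-invariant $\varphi$ with $\omega_0+i\partial\bar\partial\varphi>0$ and $\sup\varphi=0$. If $\alpha_G(X)>\frac n{n+1}$, then $X$ has a $G$-invariant K\"ahler--Einstein metric.
\item[(DK)] Demailly--Koll\'ar \cite[Main Theorem 0.2]{DK}. If psh functions $\psi_k$ converge to $\psi$ in $L^1_{\mathrm{loc}}$, $e^{-\gamma\psi}$ is integrable near a compact set, and $0<\gamma'<\gamma$, then $e^{-\gamma'\psi_k}\to e^{-\gamma'\psi}$ in $L^1$ near that set.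
\item[(N)] Nadel. For $\varphi$ locally the sum of a psh and a smooth function, the germs $f$ with $|f|^2e^{-\varphi}$ locally integrable form a coherent ideal $\mathcal I(\varphi)$. If $L$ is a line bundle on a projective manifold $X$ with a smooth metric of curvature form $\theta$, and $\theta+i\partial\bar\partial\varphi\ge\epsilon\omega_0$ for some $\epsilon>0$, then $H^q(X,K_X\otimes L\otimes\mathcal I(\varphi))=0$ for $q\ge1$.
\item[(Sk)] Skoda. If $\nu(\psi,p)=0$, then $e^{-c\psi}$ is integrable near $p$ for every $c>0$.
\item[(Si)] Siu. For $c>0$ the set $\{p:\nu(\Theta,p)\ge c\}$ is analytic. Hence $\nu_D=\inf_{p\in D}\nu(\Theta,p)$ is attained outside a countable union of proper analytic subsets of the prime divisor $D$. For finitely many distinct prime divisors $D$, the current $\Theta-\sum\nu_D[D]$ is closed and positive.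
\end{enumerate}

\subsection*{The subscheme $Z$}
Suppose $\alpha_G(X)\le\frac34$ and fix $\frac34<\gamma'<\gamma<1$. There are $G$-invariant potentials $\varphi_k$ as in (T) with $\int e^{-\gamma'\varphi_k}\omega_0^3\to\infty$. A subsequence converges in $L^1$ to a $G$-invariant $\omega_0$-psh function $\varphi$. If $e^{-\gamma\varphi}$ were integrable, (DK) applied to $\rho+\varphi_k$ on finitely many charts would bound these integrals. So $\mathcal I=\mathcal I(\gamma\varphi)\ne\mathcal O_X$, and its zero scheme $Z$ is nonempty. It is $G$-invariant because $\varphi$ is, and $Z\ne X$ by (Sk) at a point where $\varphi$ is finite. Apply (N) to $L=K_X^{-1}$, $\theta=\omega_0$ and the weight $\gamma\varphi$; here $\gamma<1$ is used: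
\[
\omega_0+\gamma\,i\partial\bar\partial\varphi=(1-\gamma)\omega_0+\gamma(\omega_0+i\partial\bar\partial\varphi)\ge(1-\gamma)\omega_0 .
\]
Thus $H^q(X,\mathcal I)=0$ for $q\ge1$. Also $H^1(X,\mathcal O)=0$, since $b_1(X)=0$. The sequence $0\to\mathcal I\to\mathcal O_X\to\mathcal O_Z\to0$ gives
\begin{equation}\label{eq:Z}
H^0(Z,\mathcal O_Z)=\mathbb C,\qquad H^1(Z,\mathcal O_Z)=0 .
\end{equation}
In particular $Z$ is connected. The connected group $\mathbb T_c$ preserves each irreducible component $Z'$ of $Z_{\mathrm{red}}$, and so does $\mathbb T$: if $p\in Z'$ and $Q$ is a bihomogeneous polynomial vanishing on $Z'$, then $t\mapsto Q(t\cdot p)$ is a Laurent polynomial on $\mathbb T$ that vanishes on $U(1)^3$, hence everywhere. We exclude $\dim Z=0,1,2$ in turn.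

\subsection*{The case $\dim Z=0$}
By \eqref{eq:Z}, $Z$ is a single point. It is fixed by $\mathbb T$ and $\sigma$, and its image under $p_1$ contradicts $(*)$.

\subsection*{The case $\dim Z=1$}
Here $\sigma$ may permute the components, for instance cyclically around a triangle; the vanishing of $H^1$ is what excludes such cycles. Since $Z$ is connected, $C=Z_{\mathrm{red}}$ is a connected reduced curve, with components $C_1,\dots,C_r$. The kernel of $\mathcal O_Z\to\mathcal O_C$ is supported in dimension at most $1$ and has no $H^2$, so $H^1(\mathcal O_C)$ is a quotient of $H^1(\mathcal O_Z)=0$. Let $\Pi$ be the finite set of points $p$ lying on $k_p\ge2$ components, and let $\Gamma$ be the graph whose vertices are the components and the points of $\Pi$, with an edge for each incidence $p\in C_j$. It is connected because $C$ is. Define $Q$, supported on $\Pi$, by $0\to\mathcal O_C\to\bigoplus_j\mathcal O_{C_j}\to Q\to0$. Taking cohomology, $0\to\mathbb C\to\mathbb C^r\to H^0(Q)\to0$, so $\dim H^0(Q)=r-1$. Evaluation at $p\in\Pi$ maps $Q_p$ onto $\mathbb C^{k_p}/\mathbb C$, so $\sum_p(k_p-1)\le r-1$. Therefore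
\[
\chi(\Gamma)=r+|\Pi|-\sum_pk_p\ge1,
\]
and a connected graph has $\chi=1-b_1$, so $\Gamma$ is a tree. Removing all leaves repeatedly reduces a finite tree to a single vertex or a single edge, which every automorphism preserves. The ends of an edge of $\Gamma$ are a curve and a point, so $\sigma$ cannot exchange them; in either case $\sigma$ fixes a vertex. The connected group $\mathbb T$ preserves each $C_j$, hence fixes each point of the finite set $\Pi$. So an irreducible curve or a point of $X$ is invariant under $\mathbb T$ and $\sigma$, and its image under $p_1$ contradicts $(*)$.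

\subsection*{The case $\dim Z=2$}
Now \eqref{eq:Z} is of little use; instead we compare the mass that $\varphi$ must put on a divisor in $Z$ with the class $c_1(X)$. Let $D$ run over the finitely many prime divisors contained in $Z$, let $\Theta=\frac1{2\pi}(\omega_0+i\partial\bar\partial\varphi)$, a closed positive current in the class $2H_1+H_2$, and write $\Theta=\sum_D\nu_D[D]+R$ with $R\ge0$ as in (Si).

We claim $\nu_D\ge1/\gamma>1$ for each $D$. Choose a smooth point $p\in D$ on no other divisor of the sum with $\nu(\Theta,p)=\nu_D$; then $\nu(R,p)=0$. Near $p$ we have $\rho+\varphi=\nu_D\log|f_D|^2+\psi$ with $\psi$ psh, $\frac i{2\pi}\partial\bar\partial\psi=R$, and $f_D$ a coordinate function. If $\gamma\nu_D<1$, then $|f_D|^{-2\gamma\nu_D}\in L^a$ for some $a>1$, while $e^{-\gamma\psi}$ lies in every $L^{a'}$ by (Sk). By H\"older's inequality $e^{-\gamma\varphi}$ is integrable near $p$, so $p\notin Z$, a contradiction.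

Let $[D]=a_DH_1+b_DH_2$ with $a_D,b_D\in\mathbb Z$. The smooth forms $(\omega_1/2\pi)^2$ and $(\omega_2/2\pi)^2$ represent $H_1^2$ and $H_2^2$, and as squares of semipositive $(1,1)$-forms they pair nonnegatively with $R$ and with each $[D]$. Lemma~\ref{lem:geometry}(b) gives
\[
a_D,b_D\ge0,\qquad\sum_D2\nu_Db_D\le2,\qquad\sum_D\nu_Da_D\le2 .
\]
Since $\nu_D>1$, every $b_D$ is $0$ and $\sum a_D\le1$. A divisor has positive volume, so $[D]\neq0$ and $a_D\ge1$. Hence there is exactly one $D$; it is preserved by $\mathbb T$, and by $\sigma$ by uniqueness. Finally $\int_D\omega_1^2=0$ means that $p_1|_D$ has rank less than $2$ on the smooth locus of $D$, so $p_1(D)$ is irreducible of dimension at most $1$. This contradicts $(*)$.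

All three cases are impossible, so $\alpha_G(X)>\frac34$, and (T) with $n=3$ proves Proposition~\ref{prop:KE}.

\section{Proof of Theorem~\ref{thm:A}}\label{sec:proofA}

Let $\mathcal X=\{(s,p):p\in X_s\}\subset(-1,1)\times\mathbb P^2\times\mathbb P^2$. The $x$-derivatives of the defining equation do not vanish together, so $\mathcal X$ is a submanifold and $\mathcal X\to(-1,1)$ is a proper submersion. Restrict to $\mathcal X$ the product of $ds^2$ and the two Fubini--Study metrics, and lift $\partial_s$ to the vector field orthogonal to the fibers. The lift is $\sigma$-invariant, and its flow identifies all $X_s$ with $M=X_0$, equivariantly. We obtain on $M$ an action of $\langle\sigma\rangle\cong\mathbb Z/3$, a smooth family $J_s$ of invariant complex structures with $(M,J_s)\cong X_s$, and invariant K\"ahler forms $\hat\omega_s=(2\omega_1+\omega_2)|_{X_s}\in2\pi c_1(M,J_s)$.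

By Propositions~\ref{prop:jump} and~\ref{prop:KE}, Lemma~\ref{lem:deform} applies at $s=0$ with the group $\langle\sigma\rangle$. It yields a smooth family of K\"ahler metrics $k_s$, $|s|<\varepsilon$, with $\operatorname{Ric}(k_s)=k_s$. Put $g_s=k_s/5$, so that $\operatorname{Ric}(g_s)=5g_s$. By Proposition~\ref{prop:ML} with $c=5$, all nonzero eigenvalues of $g_s$ are at least $10$, and $10$ has multiplicity $\dim\mathfrak h(X_s)$, which is $2$ for $s=0$ and $0$ for $s\neq0$. \qed

\begin{remark}\label{rem:needG}
The symmetric choice of the deformation matters. Let $X'_s=\{x_1(y_1^2+sy_2y_3)+x_2y_2^2+x_3y_3^2=0\}$. The three quadratic forms have no common zero, $X_0'=X_0$, and rescaling $y_2$ and $x_2$ gives $X'_s\cong X'_1$ for $s\ne0$. For $s\neq0$ the conditions $D_By_2^2,D_By_3^2\in W$ kill the off-diagonal entries in the second and third rows of $B$, and $D_B(y_1^2+sy_2y_3)\in W$ then gives $b_{12}=b_{13}=0$ and $b_{22}+b_{33}=2b_{11}$; so $\dim\mathfrak h(X'_s)=1$. Suppose the conclusion of Lemma~\ref{lem:deform} held for this family with $G=1$. By the Bando--Mabuchi theorem recalled in Section~\ref{sec:four},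 the metrics with $s\ne0$ would be mutually isometric, hence by continuity isospectral to the metric at $s=0$, and Proposition~\ref{prop:ML} would give $1=2$.
\end{remark}

\section{Low dimensions, products and circle bundles}\label{sec:transfer}

\subsection*{Dimensions $2$ and $3$}
For $m=2$ the equation $\operatorname{Ric}=g$ says that the curvature is $1$. For $m=3$ the sectional curvature of the plane spanned by $e_1,e_2$ in an orthonormal basis is $\frac12(R_{11}+R_{22}-R_{33})$, which is $1$ when $\operatorname{Ric}=2g$. So each $(M,g_t)$ is covered by the round unit sphere $S^m$. Eigenfunctions lift, hence every $\lambda_j(g_t)$ lies in the discrete set $\{k(k+m-1):k\ge0\}$. A continuous function on an interval with values in a discrete set is constant. This proves the first part of Theorem~\ref{thm:B}; the argument applies to families of constant curvature $1$ in any dimension.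

\subsection*{Passing to higher dimension}
The same observation lets us transfer a counterexample without computing the new spectrum. Write $\operatorname{Spec}(g)$ for the set of eigenvalues.

\begin{lemma}\label{lem:transfer}
Let $g_t$ and $\tilde g_t$ be smooth families on closed manifolds $N$ and $\tilde N$. If $\lambda_1(g_t)$ is not constant and $c\lambda_1(g_t)\in\operatorname{Spec}(\tilde g_t)$ for a fixed $c>0$ and all $t$, then the spectrum of $\tilde g_t$ is not constant.
\end{lemma}

\begin{proof}
Otherwise the continuous function $c\lambda_1(g_t)$ takes values in a fixed discrete set and is constant.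
\end{proof}

\emph{Products.} Let $g_t$ be Einstein on $N^d$ with a fixed positive constant, and let $k\ge2$. Rescale $g_t$ by a fixed factor, and rescale the round metric on $S^k$, so that both have Einstein constant $d+k-1$. The product metric on $N\times S^k$ is Einstein with that constant, and eigenfunctions of the first factor pull back to eigenfunctions with the same eigenvalue. This fails for $k=1$, since $S^1$ is flat. To raise the dimension by one we use the K\"ahler structure and twist the circle; the model is the Hopf fibration $S^{2n+1}\to\mathbb P^n$.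

\begin{lemma}\label{lem:circle}
Let $(N^{2n},J_t,g_t)$ be a smooth family of closed K\"ahler manifolds with $\operatorname{Ric}(g_t)=(2n+2)g_t$. There are a closed manifold $P^{2n+1}$ and a smooth family $\tilde g_t$ on $P$ with $\operatorname{Ric}(\tilde g_t)=2n\,\tilde g_t$ and $\operatorname{Spec}(g_t)\subset\operatorname{Spec}(\tilde g_t)$.
\end{lemma}

\begin{proof}
Let $\rho_t=(2n+2)\omega_t$ be the Ricci forms and fix a parameter value, called $0$. The class $[\rho_t/2\pi]=c_1(N,J_t)$ is continuous in $t$ and lies in the lattice of integral classes in $H^2(N,\mathbb R)$, so it is constant. Let $\pi\colon P\to N$ be the principal circle bundle with Euler class $\pm c_1(N,J_0)$, and let $\xi_0$ generate the action with period $2\pi$. A connection form is an invariant real $1$-form $\theta$ with $\theta(\xi_0)=1$; for the right choice of sign $d\theta$ is the pullback of a form cohomologous to $\rho_0$, and after adding the pullback of a $1$-form we have $\theta_0$ with $d\theta_0=\pi^*\rho_0$. With the Green operator $\mathcal G$ of the fixed metric $g_0$ put $\beta_t=d^*\mathcal G(\rho_t-\rho_0)$; then $d\beta_t=\rho_t-\rho_0$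 and $\beta_t$ is smooth in $t$. Define
\[
\eta_t=\frac{\theta_0+\pi^*\beta_t}{n+1},\qquad d\eta_t=2\pi^*\omega_t,\qquad\tilde g_t=\eta_t^2+\pi^*g_t .
\]
Fix $t$ and drop it. The map $\pi$ is a Riemannian submersion, and $\xi=(n+1)\xi_0$ is a unit Killing field tangent to the fibers, so $\nabla_\xi\xi=-\frac12\nabla|\xi|^2=0$ and the fibers are geodesics. For horizontal $Y,Y'$ the O'Neill tensor is the vertical part of $\frac12[Y,Y']$:
\[
A_YY'=\tfrac12\eta([Y,Y'])\,\xi=-\tfrac12d\eta(Y,Y')\,\xi=-\omega(Y,Y')\,\xi .
\]
For a submersion with geodesic one-dimensional fibers and this tensor $A$, the formulas of \cite[Ch.~9]{Besse} read, in a horizontal orthonormal frame $e_1,\dots,e_{2n}$,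
\begin{align*}
\operatorname{Ric}(\xi,\xi)&=\sum_{j,k}\omega(e_j,e_k)^2=2n,\\
\operatorname{Ric}(Y,Y)&=\operatorname{Ric}_N(Y,Y)-2\sum_j\omega(Y,e_j)^2=(2n+2)|Y|^2-2|Y|^2,\\
\operatorname{Ric}(Y,\xi)&=\pm(d^*\omega)(Y)=0,
\end{align*}
the last because $\omega$ is parallel. So $\operatorname{Ric}(\tilde g)=2n\tilde g$. For a function $u$ on $N$ the Hessian of $\pi^*u$ vanishes on $(\xi,\xi)$, since $\nabla_\xi\xi=0$, and equals the Hessian of $u$ on horizontal vectors. Hence $\Delta\pi^*u=\pi^*\Delta u$.
\end{proof}

\subsection*{Dimensions $m\ge6$}
The family of Theorem~\ref{thm:A} has $\lambda_1=10$ at $s=0$ and $\lambda_1>10$ for $s\ne0$. This is the case $m=6$. Rescaling it to $\operatorname{Ric}=8g$ and applying Lemmas~\ref{lem:circle} and~\ref{lem:transfer} with $n=3$ gives $m=7$, and products with $S^{m-6}$ give $m\ge8$.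

\section{Dimensions four and five}\label{sec:four}

In dimension $4$ we use a connected family of K\"ahler--Einstein surfaces without holomorphic vector fields, so that $\lambda_1>6$ for all members when $\operatorname{Ric}=3g$. The family degenerates to an orbifold on which $6$ is an eigenvalue. Transplanting the eigenfunction shows that $\lambda_1$ comes arbitrarily close to $6$, so it cannot be constant.

\subsection*{Smooth quartic del Pezzo surfaces}
Let $\mathcal U\subset\operatorname{Gr}(2,\operatorname{Sym}^2(\mathbb C^5)^*)$ be the set of pencils of quadrics in $\mathbb P^4$ whose base locus is a smooth surface $X$, a \emph{quartic del Pezzo surface}. It is a nonempty Zariski open subset of the Grassmannian, hence a connected complex manifold. By adjunction $K_X^{-1}=\mathcal O(5-2-2)|_X=\mathcal O(1)|_X$, so $c_1(X)^2=4$. Such an $X$ is the blow-up of $\mathbb P^2$ in five points, no three collinear; thus its Euler number is $8$. Moreover $\mathfrak h(X)=0$. Indeed, let $\phi_\tau$ be the flow of a holomorphic vector field and $E$ an exceptional curve. Then $E\cdot\phi_\tau(E)=E^2=-1$, which forces $\phi_\tau(E)=E$;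 so $\phi_\tau$ descends to an automorphism of $\mathbb P^2$ fixing the five points, and an automorphism fixing four points with no three collinear is the identity.

By Tian \cite{Tian90}, $X$ has a K\"ahler--Einstein metric. The Bando--Mabuchi uniqueness theorem states that two K\"ahler--Einstein metrics with the same positive constant on a compact complex manifold differ by an element of the identity component $\operatorname{Aut}^0$ of the automorphism group. Here $\operatorname{Aut}^0(X)=1$, so there is a unique K\"ahler metric $g_X$ with $\operatorname{Ric}(g_X)=3g_X$. Its K\"ahler class is $\frac{2\pi}3c_1(X)$, so its volume $v=\frac12(\frac{2\pi}3)^2\cdot4$ is independent of $X$. By Proposition~\ref{prop:ML} with $c=3$,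
\begin{equation}\label{eq:six}
\lambda_1(g_X)>6\quad\text{for every smooth quartic del Pezzo surface }X .
\end{equation}

\subsection*{The limit space}
Let $X_\infty=\{x_0x_1=x_2x_3=x_4^2\}\subset\mathbb P^4$, and let $\iota$ be the involution $((a:b),(c:d))\mapsto((a:-b),(c:-d))$ of $\mathbb P^1\times\mathbb P^1$. The map
\[
((a:b),(c:d))\mapsto(a^2c^2:b^2d^2:a^2d^2:b^2c^2:abcd)
\]
is $\iota$-invariant and identifies $(\mathbb P^1\times\mathbb P^1)/\iota$ with $X_\infty$. To see this, note that the charts $x_j\ne0$, $0\le j\le3$, cover $X_\infty$. The chart $x_0=1$ has preimage $a=c=1$, there $x_1=x_4^2$ is determined by $x_4$, and the map $(b,d)\mapsto(x_2,x_3,x_4)=(d^2,b^2,bd)$ is the quotient $\mathbb C^2\to\mathbb C^2/\pm1=\{x_2x_3=x_4^2\}$. The swaps $a\leftrightarrow b$ and $c\leftrightarrow d$ carry this chart to the other three. So $X_\infty$ has four singular points of type $\mathbb C^2/\pm1$ ($A_1$ points), the images of the fixed points of $\iota$.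

An \emph{orbifold} K\"ahler--Einstein metric on $X_\infty$ is a K\"ahler--Einstein metric on the smooth locus whose pullback under each local quotient $\mathbb C^2\supset U\to U/\pm1$ extends smoothly. Let $g_\infty$ be one, with $\operatorname{Ric}=3g_\infty$. It lifts to a smooth $\iota$-invariant K\"ahler--Einstein metric on $\mathbb P^1\times\mathbb P^1$. By Bando--Mabuchi the lift is $\phi^*g_{\mathrm{rd}}$, where $g_{\mathrm{rd}}$ is the product of two round metrics of curvature $3$ and $\phi\in PGL_2\times PGL_2$. Then $\iota'=\phi\iota\phi^{-1}$ is an isometry of $g_{\mathrm{rd}}$ acting on each factor by a holomorphic isometry of order $2$, that is, a rotation by $\pi$. So $(X_\infty,g_\infty)$ is isometric to $(S^2\times S^2)/\iota'$. The height function $\zeta$ of the first factor along its rotation axis is $\iota'$-invariant, $\int\zeta=0$, and $\Delta\zeta=6\zeta$ (Example~\ref{ex:sphere}, rescaled).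

To realize $X_\infty$ as a limit we use the following theorem. Recall that compact metric spaces $Y_k$ converge to $Y$ in the Gromov--Hausdorff sense if there are maps $Y_k\to Y$ that distort distances by at most $\epsilon_k$ and have $\epsilon_k$-dense image, with $\epsilon_k\to0$; the limit is unique up to isometry.

\begin{theorem}[Mabuchi--Mukai \cite{MM}; Odaka--Spotti--Sun {\cite[Theorem 1.1 and the section on degree 4]{OSS}}]\label{thm:moduli}
The Gromov--Hausdorff compactification of the moduli space of smooth K\"ahler--Einstein quartic del Pezzo surfaces is homeomorphic, compatibly with isomorphism classes of the underlying surfaces, to the GIT quotient $\operatorname{Gr}(2,\operatorname{Sym}^2(\mathbb C^5)^*)/\!/SL_5$. Its points are the surfaces $\{\sum z_j^2=\sum a_jz_j^2=0\}$ with no three $a_j$ equal; these carry (orbifold) K\"ahler--Einstein metrics; and the smooth surfaces are dense.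
\end{theorem}

Choose linear coordinates with $x_0x_1=z_1^2+z_2^2$, $x_2x_3=z_3^2+z_4^2$ and $-2x_4^2=z_5^2$. The pencil of $X_\infty$ is spanned by $x_0x_1+x_2x_3-2x_4^2=\sum z_j^2$ and $x_0x_1-x_2x_3$, so $X_\infty$ is the surface with $(a_j)=(1,1,-1,-1,0)$. By Theorem~\ref{thm:moduli} there are smooth quartic del Pezzo surfaces $X_k$ such that $(X_k,g_k)$, $g_k=g_{X_k}$, converge to $(X_\infty,g_\infty)$ in the Gromov--Hausdorff sense.

To transplant functions we need smooth convergence. The compactness theorem for Einstein $4$-manifolds of Anderson \cite{And} and Bando--Kasue--Nakajima \cite{BKN} applies to sequences with fixed Einstein constant, volume bounded below, and diameter and $\int|\operatorname{Rm}|^2$ bounded above. Here the volume is $v$, the diameter is at most $\pi$ by Myers' theorem, and $\int|\operatorname{Rm}|^2$ is fixed by the Euler number. The theorem gives a subsequence converging to an orbifold, smoothly away from finitely many points, and this limit is $(X_\infty,g_\infty)$ by uniqueness. Precisely: there is a finite set $S\subset X_\infty$ containing the singular points such that for every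 compact $K\subset X_\infty\setminus S$ there are embeddings $F_k$ of a neighborhood of $K$ into $X_k$ with $F_k^*g_k\to g_\infty$ in $C^\infty$ on $K$. We pass to this subsequence.

\begin{lemma}\label{lem:limit}
$\lambda_1(g_k)\to6$.
\end{lemma}

\begin{proof}
For a nonconstant Lipschitz function $u$ on $X_k$, the Rayleigh quotient of $u$ minus its mean gives
\[
\lambda_1(g_k)\le\frac{\int|\nabla u|^2}{\int u^2-v^{-1}(\int u)^2}.
\]
We cannot transplant $\zeta$ near $S$, so we cut it off; in dimension $4$ this costs little energy. Let $r$ be the distance to $S$ and $\chi_\epsilon=\min\{1,\max\{0,2r/\epsilon-1\}\}$. Then $\chi_\epsilon=0$ for $r\le\epsilon/2$, $\chi_\epsilon=1$ for $r\ge\epsilon$, and $|\nabla\chi_\epsilon|\le2/\epsilon$. The set $\{r<\epsilon\}$ has volume $O(\epsilon^4)$, so $\int|\nabla\chi_\epsilon|^2=O(\epsilon^2)$. Put $u_\epsilon=\chi_\epsilon\zeta$ and $K=\{r\ge\epsilon/4\}$. The function $u_\epsilon\circ F_k^{-1}$, extended by $0$, is Lipschitz on $X_k$, and its three integrals converge as $k\to\infty$ to those of $u_\epsilon$ on $X_\infty$. Therefore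
\[
\limsup_k\lambda_1(g_k)\le\frac{\int_{X_\infty}|\nabla u_\epsilon|^2}{\int_{X_\infty}u_\epsilon^2-v^{-1}\big(\int_{X_\infty}u_\epsilon\big)^2}.
\]
Since $\zeta$ and $\nabla\zeta$ are bounded, $\nabla u_\epsilon=\chi_\epsilon\nabla\zeta+\zeta\nabla\chi_\epsilon\to\nabla\zeta$ and $u_\epsilon\to\zeta$ in $L^2$ as $\epsilon\to0$, and $\int u_\epsilon\to\int\zeta=0$. The right side tends to $\int|\nabla\zeta|^2/\int\zeta^2=6$. With \eqref{eq:six} this proves the lemma.
\end{proof}

\subsection*{End of the proof of Theorem~\ref{thm:B}}
By \eqref{eq:six} and Lemma~\ref{lem:limit} there are $k,l$ with $\lambda_1(g_k)\ne\lambda_1(g_l)$. Join points of $\mathcal U$ defining $X_k$ and $X_l$ by a smooth path, parametrized by an open interval $I\supset[0,1]$, and let $X_t$ be the base locus at time $t$. The total space $\{(t,p):p\in X_t\}\subset I\times\mathbb P^4$ is a proper submersion over $I$. By Ehresmann's theorem we obtain a smooth family of complex structures $J_t$ on a fixed closed $4$-manifold $M$, diffeomorphic to $\mathbb{CP}^2\#5\overline{\mathbb{CP}}{}^2$, with K\"ahler forms $\omega_{FS}|_{X_t}\in2\pi c_1(M,J_t)$.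 At each $t_0\in I$, Lemma~\ref{lem:deform} applies with $G=1$, because $\mathfrak h(X_{t_0})=0$, and gives a smooth family of K\"ahler--Einstein metrics near $t_0$. By uniqueness these are the metrics $3g_{X_t}$. So $g_t=g_{X_t}$ is a smooth family on $M$ over all of $I$ with $\operatorname{Ric}(g_t)=3g_t$ and nonconstant $\lambda_1$. This settles $m=4$. Rescaling to $\operatorname{Ric}=6g$ and applying Lemmas~\ref{lem:circle} and~\ref{lem:transfer} with $n=2$ settles $m=5$. The cases $m=2,3$ and $m\ge6$ were treated in Section~\ref{sec:transfer}. \qed

\begin{thebibliography}{9}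

\bibitem{And} Anderson, J. Amer. Math. Soc. \textbf{2} (1989).

\bibitem{BKN} Bando, Kasue and Nakajima, Invent. Math. \textbf{97} (1989).

\bibitem{Besse} Besse, \emph{Einstein Manifolds}.

\bibitem{DK} Demailly and Koll\'ar, Ann. Sci. \'ENS \textbf{34} (2001).

\bibitem{MM} Mabuchi and Mukai, in \emph{Einstein metrics and Yang--Mills connections}, Lecture Notes Pure Appl. Math. \textbf{145} (1993), 133--160.

\bibitem{OSS} Odaka, Spotti and Sun, J. Differential Geom. \textbf{102} (2016), 127--172.

\bibitem{Sun} Song Sun, \emph{Bubbling of K\"ahler-Einstein metrics}, arXiv:2303.11309 (2023).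

\bibitem{Tian87} Tian, Invent. Math. \textbf{89} (1987).

\bibitem{Tian90} Tian, Invent. Math. \textbf{101} (1990).

\end{thebibliography}
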